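# Interval edge colorings of complete multipartite graphs: two edges per color suffice

## 1. A triangle, and then $K_5$

Take a triangle and color its edges with integers so that the colors at each vertex are consecutive integers. If we also ask for a proper coloring, we fail. The three edges pairwise share an endpoint, so they get three different colors $x<y<z$. The edges colored $x$ and $z$ meet at a vertex, and the set of colors there is $\{x,z\}$ with $z-x\ge 2$, which is not a set of consecutive integers.

Now allow a color to appear twice at a vertex. Color the edges $1,1,2$. The color sets at the three vertices are $\{1\}$, $\{1,2\}$, $\{1,2\}$, all consecutive, and no color appears more than twice at a vertex. So the triangle needs repetition, and two equal colors at a vertex are enough.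

Next try $K_5$. Again no proper coloring works. Suppose there were one. Each vertex sees four consecutive integers, hence all four residues modulo $4$, once each. Replace every color by its residue modulo $4$: the coloring stays proper, so the ten edges are split into four matchings. A matching in $K_5$ has at most two edges, so the four matchings cover at most $8<10$ edges, a contradiction. If we color all ten edges with the same color, every vertex sees the interval $\{1\}$, but it sees that color four times. Is there something in between, and how much repetition is really needed?

Think of $K_3$ and $K_5$ as complete multipartite graphs whose parts have one vertex each. We ask: **in a complete multipartite graph, with any number of parts of any sizes, can we always color the edges so that each vertex sees consecutive colors and no color appears more than twice at a vertex?** The answer is yes.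

## 2. Interval colorings and their impropriety

All graphs are finite and simple. We write $N(v)$ for the neighborhood of $v$, $d(v)$ for its degree, and $\Delta(G)$, $\delta(G)$ for the maximum and minimum degree. An *interval* is a finite, possibly empty, set of consecutive integers.

**Definition.** An *improper interval coloring* of $G$ is a map $\phi:E(G)\to\mathbb N$ such that at every vertex the set of colors on the incident edges is an interval. It is *$k$-improper* if at every vertex each color appears on at most $k$ incident edges. The *interval coloring impropriety* $\mu_{int}(G)$ is the minimum integer $k$ such that $G$ has a $k$-improper interval coloring.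

Thus $\mu_{int}(G)=1$ means that $G$ has a proper edge coloring in which the colors at every vertex form an interval. Section 1 shows that $\mu_{int}(K_3)=2$ and $\mu_{int}(K_5)\ge 2$. We allow colors to be arbitrary integers, since adding one constant to all colors makes them positive and changes nothing else.

**Definition.** The *complete $r$-partite graph* $K_{n_1,\dots,n_r}$, with all $n_i\ge1$, has its vertex set partitioned into $r$ nonempty parts of sizes $n_1,\dots,n_r$, and two vertices are adjacent if and only if they lie in different parts.

So a vertex $v$ in part $P$ has $N(v)=V(G)\setminus P$. For example, $K_{2,2,2}$ is the octahedron, in which every vertex is adjacent to all others except its one partner.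

A result of Casselgren and Petrosyan says $\mu_{int}(K_{n_1,\dots,n_r})\le\lceil r/2\rceil$. This bound grows with $r$; for $K_5$ it gives $3$. Whether $2$ always suffices is the question posed by Carr, Cho, Crawford, Iršič, Pai and Robinson in "On the interval coloring impropriety of graphs", arXiv:2312.14881 (2023).

## 3. Edge colors as sums of vertex labels

An edge coloring must satisfy a condition at each vertex, and each edge belongs to two vertices, so the conditions interact. Labeling the vertices and coloring each edge by a sum removes the interaction.

**Lemma 1.** Let $G$ be a graph, $k\ge1$, and $p:V(G)\to\mathbb Z$ a map such that for every vertex $v$: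

1. $p(N(v))$ is an interval;
2. for every integer $i$, at most $k$ vertices of $N(v)$ have $p$-value $i$.

Then $\mu_{int}(G)\le k$.

*Proof.* Color each edge $uv$ with $p(u)+p(v)$. The set of colors at $v$ is $\{p(v)+p(u):u\in N(v)\}=p(v)+p(N(v))$, a translate of an interval, hence an interval. The edges at $v$ with color $c$ are exactly the edges $vu$ with $u\in N(v)$ and $p(u)=c-p(v)$. By condition 2 there are at most $k$ of them. Shift all colors to make them positive. $\square$

Now we only need vertex labels such that each neighborhood shows an interval of labels, with few repetitions.

**Example.** Label the vertices of $K_5$ by $1,2,1,2,3$. A vertex labeled $1$ sees the labels $1,2,2,3$. A vertex labeled $2$ sees $1,1,2,3$. The vertex labeled $3$ sees $1,1,2,2$. All three sets are intervals and no label is seen more than twice, so $\mu_{int}(K_5)\le2$, and with Section 1, $\mu_{int}(K_5)=2$.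

## 4. Two labelings that fail, and what each one teaches

**Numbering each part separately.** Label the part of size $n_i$ bijectively by $1,\dots,n_i$. A vertex in part $j$ sees $\bigcup_{i\ne j}\{1,\dots,n_i\}$, which is $\{1,\dots,\max_{i\neq j}n_i\}$, so condition 1 always holds. But every vertex sees the label $1$ exactly $r-1$ times, once for each other part, so Lemma 1 gives only $\mu_{int}\le r-1$. On $K_5$ this is the coloring with a single color. For $r=2$ it is perfect: it shows $\mu_{int}(K_{n_1,n_2})=1$. For $r\ge 4$ it breaks at condition 2.

**Using each label at most twice.** To force condition 2 with $k=2$, let no label be used more than twice in the whole graph: split the vertices into pairs and give the two vertices of the $i$-th pair the label $i$. Now condition 1 is in danger. In $K_{2,2,2}$, take the three parts themselves as pairs, with labels $1,2,3$. A vertex in the second part sees the labels $\{1,3\}$, and there is a hole at $2$.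

The hole has a clear cause: a vertex $v\in P$ misses exactly the vertices of $P$, so it misses a label exactly when all vertices with that label lie in $P$. If the two vertices of every pair lie in *different* parts, then every vertex sees every paired label and no hole can arise. In $K_{2,2,2}$, list the vertices part by part as $a,a',b,b',c,c'$ and label them $1,2,3,1,2,3$. The pairs are $ab'$, $a'c$, $bc'$, each across two parts, and every vertex sees $\{1,2,3\}$.

When can the vertices be paired across parts? Let $n=|V(G)|$ be even. A part with more than $n/2$ vertices rules it out, because every one of the $n/2$ pairs would need a vertex outside that part. In $K_{1,1,4}$, with parts $\{x\}$, $\{y\}$, $\{a_1,a_2,a_3,a_4\}$, some pair must lie inside the large part, so the guarantee is lost. The pattern $1,2,3,1,2,3$ may then fail or succeed, depending on the listing. For the order $x,a_1,a_2,a_3,a_4,y$ we get $p(x)=1$ and $p(y)=3$, so each $a_j$ sees $\{1,3\}$, a hole. For the order $a_1,a_2,a_3,a_4,x,y$ we get $p(x)=2$ and $p(y)=3$. Then each $a_j$ sees $\{2,3\}$, while $x$ and $y$ see $\{1,2,3\}$, so this labeling is good although the pair $a_1a_4$ lies inside a part.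

Rather than look for a lucky listing, we use what a large part offers. Its vertices do not see one another at all, and every vertex outside sees all of it. So we may spread its labels out injectively: label $a_1,\dots,a_4$ by $1,2,3,4$ and $x,y$ by $1,2$. Each $a_j$ sees $\{1,2\}$, and $x$ and $y$ see $\{1,2,3,4\}$. The proof treats a large part this way and pairs across parts otherwise.

## 5. The bound for every complete multipartite graph

**Theorem 2.** If $G$ is a complete $r$-partite graph, then $\mu_{int}(G)\le2$.

*Proof.* If $r=1$ there are no edges and nothing to prove. Let $r\ge2$, let $n=|V(G)|$, let $A$ be a largest part, $a=|A|$, $B=V(G)\setminus A$ and $b=n-a\ge1$. We construct $p$ satisfying Lemma 1 with $k=2$. In both cases each value of $p$ will be taken by at most two vertices of $G$, so condition 2 holds and only condition 1 needs checking.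

**Case 1: $a\ge b$ (one part holds at least half of the vertices).** The purpose of this step is to number the large part injectively and to hide the labels of $B$ inside its range. Let $p$ map $A$ bijectively onto $\{1,\dots,a\}$ and $B$ bijectively onto $\{1,\dots,b\}$. Each value is used at most once on $A$ and at most once on $B$.

If $v\in A$, then $N(v)=B$, so $p(N(v))=\{1,\dots,b\}$, an interval.

If $v\in B$, then $v$ is not in $A$, so $A\subseteq N(v)$ and $p(N(v))\supseteq\{1,\dots,a\}$. Since $b\le a$, every value of $p$ lies in $\{1,\dots,a\}$. Hence $p(N(v))=\{1,\dots,a\}$, an interval.

**Case 2: $a<b$ (every part holds fewer than half of the vertices).** The purpose of this step is to pair the vertices across parts. Put $h=\lfloor n/2\rfloor$. From $a<b=n-a$ we get $2a<n$, so $a\le h$, and every part has at most $h$ vertices. List the vertices as $w_1,\dots,w_n$ with the vertices of each part consecutive. Put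
$$p(w_i)=p(w_{i+h})=i\qquad(1\le i\le h),$$
and if $n$ is odd, put $p(w_n)=h+1$. Since $n=2h$ or $n=2h+1$, every vertex gets exactly one label, and each label is used at most twice.

The vertices $w_i$ and $w_{i+h}$ lie in different parts. Indeed, a part containing both is a consecutive block of the list, so it would contain $w_i,w_{i+1},\dots,w_{i+h}$, which is $h+1$ vertices, more than any part has.

Let $v$ be a vertex and $P$ its part. For each $i\le h$, at least one of $w_i,w_{i+h}$ lies outside $P$, hence in $N(v)$, so $i\in p(N(v))$. Therefore
$$\{1,\dots,h\}\subseteq p(N(v))\subseteq\{1,\dots,h+1\}.$$
A set between these two is one of the two, and both are intervals. So condition 1 holds. $\square$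

When $n$ is odd, the one unpaired vertex causes no trouble because its label $h+1$ is at the end of the range: a vertex that misses it loses an endpoint and gets no hole.

## 6. For each $r\ge3$, the constant 2 is attained

The residue argument for $K_5$ works in general.

**Lemma 3** (well known; Asratian–Kamalian). If $G$ has an edge and $\mu_{int}(G)=1$, then $G$ has a proper edge coloring with $\Delta=\Delta(G)$ colors. In particular $|E(G)|\le\Delta\lfloor|V(G)|/2\rfloor$.

*Proof.* Take a proper interval coloring and reduce every color modulo $\Delta$. At a vertex $v$ the colors were $d(v)\le\Delta$ distinct consecutive integers, and at most $\Delta$ consecutive integers are pairwise distinct modulo $\Delta$. So the new coloring is proper and uses at most $\Delta$ colors. Each of the $\Delta$ color classes is a matching, with at most $\lfloor|V(G)|/2\rfloor$ edges. Sum over the classes. $\square$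

**Theorem 4.**

1. If $G$ is a complete $r$-partite graph with $r=2$, then $\mu_{int}(G)=1$.
2. Let $G=K_{n_1,\dots,n_r}$ with $r\ge2$, let $N=\sum_i n_i$ be odd and $s=\min_i n_i$. If $\sum_i n_i(n_i-s)<N-s$, then $\mu_{int}(G)=2$.
3. For every $r\ge3$ and $m\ge1$: $\mu_{int}(K_{m,\dots,m})=2$ ($r$ parts) if $rm$ is odd, and $\mu_{int}(K_{m,\dots,m,m+1})=2$ ($r$ parts) if $rm$ is even. So the bound $2$ is attained by infinitely many complete $r$-partite graphs for every $r\ge3$.

*Proof.* **Part 1.** We number the two parts separately, as in Section 4. Map them bijectively onto $\{1,\dots,n_1\}$ and $\{1,\dots,n_2\}$. Each vertex sees exactly the other part, hence an interval with every label once. Lemma 1 with $k=1$ gives $\mu_{int}(G)\le1$, and since $G$ has an edge, $\mu_{int}(G)\geq 1$.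

**Part 2.** We show that $G$ has too many edges for Lemma 3. A vertex in part $i$ has degree $N-n_i$, which is largest for the smallest parts, so $\Delta=N-s$ and $N-n_i=\Delta-(n_i-s)$. Summing the degrees,
$$2|E(G)|=\sum_i n_i\bigl(\Delta-(n_i-s)\bigr)=N\Delta-\sum_i n_i(n_i-s)>N\Delta-\Delta=(N-1)\Delta=2\Delta\lfloor N/2\rfloor.$$
The inequality is the hypothesis, since $N-s=\Delta$, and the last equality holds because $N$ is odd. So $|E(G)|>\Delta\lfloor N/2\rfloor$, and Lemma 3 gives $\mu_{int}(G)\ne1$. Since $G$ has edges, Theorem 2 gives $\mu_{int}(G)=2$.

**Part 3.** We check the hypothesis of part 2. If $rm$ is odd, take all parts of size $m$. Then $N=rm$ is odd, $s=m$, and the sum is $0<(r-1)m=N-s$. If $rm$ is even, take $K_{m,\dots,m,m+1}$. Then $N=rm+1$ is odd, $s=m$, only the last part contributes to the sum, which is $(m+1)\cdot1=m+1$, and $N-s=(r-1)m+1$. The condition $m+1<(r-1)m+1$ says $(r-2)m>0$, which holds for $r\ge3$. For fixed $r$, letting $m$ vary gives infinitely many graphs. $\square$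

**Example.** $K_{2,2,3}$ has $4+6+6=16$ edges, $\Delta=5$ and $7$ vertices, and $5\cdot3=15<16$. So $\mu_{int}(K_{2,2,3})=2$.

**Remark.** The condition in part 2 is sufficient, but it is not necessary. Take $K_{1,1,3}$ with parts $\{x\},\{y\},\{a_1,a_2,a_3\}$. Here $N=5$ and $s=1$, the sum is $3\cdot2=6$, and $N-s=4$, so the condition fails. Still $\mu_{int}(K_{1,1,3})=2$. Suppose $\phi$ is a proper interval coloring. The colors at $x$ and at $y$ are two intervals of length $4$, so one is the other shifted by some integer $t$, and the sum of the colors at $y$ exceeds that at $x$ by $4t$. Both sums contain $\phi(xy)$, so $\sum_{j=1}^{3}\bigl(\phi(ya_j)-\phi(xa_j)\bigr)=4t$. But $a_j$ has exactly two edges, with distinct consecutive colors, so each of the three terms is $\pm1$ and their sum is odd, a contradiction. Theorem 2 gives the upper bound.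

## 7. Equal parts: parity of the number of vertices decides

Write $K_{r\times m}$ for the complete $r$-partite graph with all parts of size $m$.

**Theorem 5.** Let $r\ge2$ and $m\ge1$. Then $\mu_{int}(K_{r\times m})=1$ if $rm$ is even, and $\mu_{int}(K_{r\times m})=2$ if $rm$ is odd.

*Proof.* If $rm$ is odd, then $r$ is odd, so $r\ge3$, and Theorem 4(3) gives the value $2$. Let $rm$ be even from now on.

**Step 1: reduction to perfect matchings.** We replace the interval condition by a decomposition. The graph is regular of degree $\Delta\ge1$. If its edge set decomposes into perfect matchings, there are exactly $\Delta$ of them. Give the $j$-th matching the color $j$. Every vertex then sees each of $1,\dots,\Delta$ exactly once, which is an interval, so $\mu_{int}=1$.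

**Step 2: the textbook decomposition of $K_{2q}$.** This step supplies the base graphs. Take the vertices $\infty$ and the elements of $\mathbb Z_{2q-1}$. For $j\in\mathbb Z_{2q-1}$ let $M_j$ consist of the edge $\infty j$ and all edges $xy$ with $x\ne y$ and $x+y=2j$. In $M_j$ the vertex $x\in\mathbb Z_{2q-1}$ is matched to $2j-x$, except when $2j-x=x$. As $2q-1$ is odd, this exception happens only for $x=j$, which is matched to $\infty$. So $M_j$ is a perfect matching. Each edge $xy$ lies in exactly one $M_j$, because $2j=x+y$ has exactly one solution $j$, and the edge $\infty j$ lies only in $M_j$.

**Step 3: blow-ups.** This step passes from small parts to large ones. Let $H[s]$ be the graph obtained from $H$ by replacing each vertex by $s$ independent vertices and each edge by all $s^2$ edges between the two new sets. For instance $K_2[s]=K_{s,s}$. We claim that if $H$ decomposes into perfect matchings, so does $H[s]$. Each perfect matching of $H$ becomes a disjoint union of copies of $K_{s,s}$ covering all vertices of $H[s]$. With sides $\{x_i\}$ and $\{y_i\}$ indexed by $\mathbb Z_s$, the graph $K_{s,s}$ decomposes into the $s$ perfect matchings $\{x_iy_{i+j}:i\in\mathbb Z_s\}$, $j\in\mathbb Z_s$. For fixed $j$, the union of these matchings over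 all copies is a perfect matching of $H[s]$. So each perfect matching of $H$ yields $s$ perfect matchings of $H[s]$, and together they use each edge of $H[s]$ exactly once.

**Step 4: the two even cases.** Here we recognize $K_{r\times m}$ as a blow-up. If $r$ is even, then $K_{r\times m}=K_r[m]$, and Steps 2 and 3 apply. If $m=2s$ is even, then $K_{r\times m}=K_{r\times2}[s]$. The graph $K_{r\times2}$ is $K_{2r}$ minus a perfect matching, the removed edges being those inside the parts. Removing one matching from the decomposition of $K_{2r}$ in Step 2 leaves $K_{r\times2}$, decomposed into the other matchings. Step 3 finishes the proof. $\square$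

Theorem 5 concerns equal parts only; we do not classify the complete multipartite graphs with unequal parts that have $\mu_{int}=1$.

## 8. Edges inside the parts: joins

The *join* of graphs $G_1,\dots,G_r$ is their disjoint union together with all edges between different $G_i$. Joining edgeless graphs gives a complete multipartite graph; joining $K_1$ and the cycle $C_4$ gives a wheel with a hub and four rim vertices.

Which part of the proof of Theorem 2 survives when the parts carry edges? Case 2 survives unchanged, because it only used that a vertex sees everything outside its own part. Case 1 does not. In the wheel with rim $c_1c_2c_3c_4$, the recipe labels the rim, say, $1,2,3,4$ in cyclic order and the hub $1$. Then $c_1$ sees $\{1,2,4\}$, a hole. The trouble is a far-away label seen from *inside* the large part. Labels in $\{1,\dots,b\}$ are harmless, since every vertex of $A$ already sees all of them on $B$. The labels $0$ and $b+1$ are harmless too, since they only lengthen that interval by one at an end. Each of these two labels may be used twice, which gives room for four extra vertices with edges inside the large part. The isolated vertices of $G_1$ are not seen from inside and can go arbitrarily far out.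

**Theorem 6 (joins).** Let $G$ be the join of $r\ge2$ graphs $G_1,\dots,G_r$ (each with at least one vertex), where the $G_i$ are arbitrary. Let $n=|V(G)|$ and let $G_1$ have the largest order $a$. If $G_1$ has at least $2a-n-4$ isolated vertices (vertices isolated in $G_1$), then $\mu_{int}(G)\le2$. In particular:

- $\mu_{int}(G)\le2$ whenever $2a\le n+4$, with no condition on the $G_i$;
- if $G_1$ is edgeless, then $\mu_{int}(G)\le2$, with $G_2,\dots,G_r$ arbitrary (this contains Theorem 2 for $r\ge2$).

*Proof.* Let $A=V(G_1)$, $B=V(G)\setminus A$, $b=|B|\ge1$.

**Case $a<b$.** We check that pairing across parts still works. Define $p$ as in Case 2 of Theorem 2, with the sets $V(G_i)$ as the parts. As there, every $V(G_i)$ has at most $h=\lfloor n/2\rfloor$ vertices, so the two vertices with a common value $i\le h$ lie in different sets $V(G_j)$. Given a vertex $v\in V(G_j)$, at least one of the two lies outside $V(G_j)$ and is adjacent to $v$. So $\{1,\dots,h\}\subseteq p(N(v))\subseteq\{1,\dots,h+1\}$, an interval. Each value is used at most twice, and Lemma 1 applies.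

**Case $a\ge b$, the labeling.** We put the vertices that can be seen from inside $A$ into the range $\{0,\dots,b+1\}$. Let $c=a-b=2a-n$, so $0\le c<a$. Choose $L\subseteq A$ with $|L|=c$ containing as many isolated vertices of $G_1$ as possible. At most four vertices of $L$ are non-isolated in $G_1$: if $G_1$ has at least $c$ isolated vertices, then $L$ contains only isolated ones, and otherwise $L$ contains all of them, at least $c-4$ by hypothesis. Now define $p$ as follows.

- $p$ maps $A\setminus L$, which has $a-c=b$ vertices, bijectively onto $\{1,\dots,b\}$, and $B$ bijectively onto $\{1,\dots,b\}$.
- Of the at most four non-isolated vertices in $L$, at most two get the value $0$ and the remaining ones, at most two, get the value $b+1$.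
- The isolated vertices in $L$ get the next unused values above $b$, one vertex per value, in increasing order without skipping.

Each of $1,\dots,b$ is used exactly twice, $0$ at most twice, and $b+1$ either at most twice by non-isolated vertices or at most once by an isolated one; every larger value is used at most once. So each value is used at most twice. The set $p(A)$ consists of $\{1,\dots,b\}$, possibly $0$, and possibly a run of consecutive values starting at $b+1$. It is an interval containing $\{1,\dots,b\}$.

**Case $a\ge b$, the check.** It remains to verify condition 1 of Lemma 1. If $v\in B$, then $A\subseteq N(v)$, and the other neighbors of $v$ lie in $B$ and have values in $p(B)=\{1,\dots,b\}\subseteq p(A)$. So $p(N(v))=p(A)$, an interval. If $v\in A$, then $B\subseteq N(v)$, and the other neighbors of $v$ are its neighbors in $G_1$. These are non-isolated in $G_1$, so they lie in $A\setminus L$ or are non-isolated vertices in $L$, and their values lie in $\{0,\dots,b+1\}$. Hence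
$$\{1,\dots,b\}\subseteq p(N(v))\subseteq\{0,\dots,b+1\},$$
and every set between these two is an interval. Lemma 1 applies with $k=2$.

**The two special cases.** If $2a\le n+4$, the required number $2a-n-4$ is at most $0$, so the hypothesis is empty. If $G_1$ is edgeless, it has $a$ isolated vertices, and $a\ge2a-n-4$ because $a\le n$. $\square$

**Example.** For the wheel, $n=5$, $a=4$, $b=1$, $c=3$, and $2a=8\le 9=n+4$. Give the hub and $c_1$ the value $1$, give $c_2,c_3$ the value $0$ and $c_4$ the value $2$. The hub sees $1,0,0,2$; $c_1$ sees $1,0,2$; $c_2$ sees $1,1,0$; $c_3$ sees $1,0,2$; $c_4$ sees $1,0,1$. All are intervals, with no value seen more than twice.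

## 9. Very dense graphs

Cross-part pairing used only one property of the pairs: every vertex of the graph is adjacent to at least one vertex of each pair. A graph whose complement has small maximum degree has many pairs with this property. The complement of the cycle $C_9$ is an example: two vertices at distance at least $3$ on the cycle are adjacent in the complement and have no common neighbor on the cycle, so every vertex is adjacent in the complement to at least one of them.

**Theorem 7 (dense graphs).** Let $G$ have $n$ vertices and let $D$ be the maximum degree of its complement. If $D^2\le(n-1)/2$, equivalently $\delta(G)\ge n-1-\sqrt{(n-1)/2}$, then $\mu_{int}(G)\le2$.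

*Proof.* The two conditions are equivalent because $\delta(G)=n-1-D$. If $n=1$ there are no edges, so assume $n\ge2$.

**Step 1: the graph of good pairs.** We collect all pairs with the property above. Let $F$ be the graph on $V(G)$ in which $xy\in E(F)$ if and only if $xy\in E(G)$ and no vertex $v\notin\{x,y\}$ is non-adjacent in $G$ to both $x$ and $y$.

**Step 2: $F$ has large minimum degree.** This is what will give a large matching in $F$. Fix $x$, and let $y\ne x$ with $xy\notin E(F)$. Then either $y$ is a neighbor of $x$ in the complement, which leaves at most $D$ choices, or $x$ and $y$ have a common neighbor $v$ in the complement. For the latter there are at most $D$ choices of $v$, and then at most $D-1$ choices of a neighbor $y\ne x$ of $v$ in the complement, so at most $D(D-1)$ choices of $y$ (none if $D=0$). Hence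
$$\delta(F)\ge n-1-D-D(D-1)=n-1-D^2\ge\frac{n-1}{2}.$$

**Step 3: a matching of size $\lfloor n/2\rfloor$ in $F$.** We use Dirac's theorem: a graph on $q\ge3$ vertices with minimum degree at least $q/2$ has a Hamiltonian cycle. Add to $F$ a new vertex adjacent to all others. The new graph has $n+1\ge3$ vertices. Old vertices have degree at least $\frac{n-1}2+1=\frac{n+1}2$, and the new one has degree $n\ge\frac{n+1}2$. So it has a Hamiltonian cycle. Deleting the new vertex from the cycle leaves a Hamiltonian path of $F$. Taking every other edge of this path, starting with the first, gives a matching $x_1y_1,\dots,x_hy_h$ in $F$ with $h=\lfloor n/2\rfloor$.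

**Step 4: labels.** We finish as in Case 2 of Theorem 2. Put $p(x_i)=p(y_i)=i$, and give the leftover vertex, if there is one, the value $h+1$. Each value is used at most twice. Let $v$ be a vertex and $i\le h$. If $v\notin\{x_i,y_i\}$, then $v$ is adjacent in $G$ to $x_i$ or $y_i$ by the definition of $F$. If $v$ is one of $x_i,y_i$, it is adjacent to the other, because $x_iy_i\in E(G)$. So $\{1,\dots,h\}\subseteq p(N(v))\subseteq\{1,\dots,h+1\}$, an interval, and Lemma 1 applies with $k=2$. $\square$

**Example.** For the complement of $C_9$ we have $D=2$ and $n=9$, so $D^2=4=(n-1)/2$. Number the cycle $0,1,\dots,8$. Steps of length $4$ modulo $9$ give the Hamiltonian path $0,4,8,3,7,2,6,1,5$ in $F$. The matching is $\{0,4\},\{8,3\},\{7,2\},\{6,1\}$ with labels $1,2,3,4$, and the leftover vertex $5$ gets $5$. Vertex $4$ is adjacent to $0,1,2,6,7,8$ and sees $1,4,3,4,3,2$. Vertex $0$ is adjacent to $2,3,4,5,6,7$ and sees $3,2,1,5,4,3$. Both are intervals with no label seen more than twice.
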